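# Two stationary starts of a Markov modulated Poisson process, and a one-way walk on a clock face

## 1. A one-way walk on a clock face

Fix an integer $p\ge 3$. A walker moves on the states $0,1,\dots,p-1$, read modulo $p$. At rate $1$ it steps from $i$ to $i+1$, and it never steps back. Its generator $Q$ has $q_{i,i+1}=1$ and no other transitions. The chain is irreducible and its stationary distribution $\boldsymbol\pi$ is uniform. Write $X_t$ for its position, $E_{\boldsymbol\pi}$ for expectation when $X_0$ has law $\boldsymbol\pi$, and $E_k$ for expectation when $X_0=k$. Put the function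
$$g_i=\cos(2\pi i/p)$$
on the clock, so that $E_{\boldsymbol\pi}g(X_t)=0$ for all $t$, and let
$$R(s)=E_{\boldsymbol\pi}[g(X_0)g(X_s)],\qquad I(t)=\int_0^tR(s)\,ds .$$
Everything that follows about counterexamples comes from the sign of $I$. If the walker moved around the clock deterministically at angular speed $1$, then $R(s)$ would be $\frac12\cos s$, and $I$ at three quarters of a turn would be $\frac12\int_0^{3\pi/2}\cos s\,ds=-\frac12$. The randomness of the steps damps the correlation, and the damping favors the first, positive, quarter turn. When $p$ is large, the damping is weak and the negative sign survives. Here is the exact computation.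

**Lemma 1.** Let $a=1-\cos(2\pi/p)$, $b=\sin(2\pi/p)$ and $t_0=3\pi/(2b)$. Then $R(s)=\frac12e^{-as}\cos bs$ and
$$I(t)=\frac{a-e^{-at}(a\cos bt-b\sin bt)}{2(a^2+b^2)} .\tag{1}$$
If $p\ge12$, then $I(t_0)<0$. If $p=12$, then $t_0=3\pi$ and $I(3\pi)<-0.011$.

**Proof.** Let $\omega=e^{2\pi\mathrm i/p}$ and $\chi(k)=\omega^k$. Then $(Q\chi)(k)=\chi(k+1)-\chi(k)=(\omega-1)\chi(k)$, so $E_k\chi(X_s)=(e^{Qs}\chi)(k)=e^{(\omega-1)s}\omega^k$. Since $\omega-1=-a+\mathrm ib$, taking real parts gives $E_kg(X_s)=e^{-as}\cos(2\pi k/p+bs)$. Therefore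
$$R(s)=\frac1p\sum_k\cos\frac{2\pi k}p\,e^{-as}\cos\Big(\frac{2\pi k}p+bs\Big)=\frac{e^{-as}}{2p}\sum_k\Big[\cos bs+\cos\Big(\frac{4\pi k}p+bs\Big)\Big]=\frac12e^{-as}\cos bs ,$$
because $\sum_k\omega^{2k}=0$ when $p\ge3$. Next,
$$\int_0^te^{-as}\cos bs\,ds=\mathrm{Re}\,\frac{1-e^{(-a+\mathrm ib)t}}{a-\mathrm ib}=\mathrm{Re}\,\frac{(a+\mathrm ib)\big(1-e^{-at}(\cos bt+\mathrm i\sin bt)\big)}{a^2+b^2},$$
and this is $2I(t)$ as in (1).

At $t_0$ we have $\cos bt_0=0$ and $\sin bt_0=-1$, so $I(t_0)=\dfrac{a-be^{-at_0}}{2(a^2+b^2)}$. Put $x=a/b=\tan(\pi/p)$; then $at_0=\frac{3\pi}2x$, and $I(t_0)<0$ if and only if $xe^{3\pi x/2}<1$. The left side increases with $x$. For $p\ge12$ we have $x\le\tan(\pi/12)=2-\sqrt3<0.26795$. At $x=2-\sqrt3$ we have $\frac{3\pi}2x<4.7124\cdot0.26795<1.27$ and $e^{1.27}=e\cdot e^{0.27}<2.7183\cdot1.3100<3.57<2+\sqrt3=1/x$. So $I(t_0)<0$ for all $p\ge12$.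

For $p=12$: $b=\frac12$, $t_0=3\pi$, $a=1-\frac{\sqrt3}2$, $x=2-\sqrt3$, and $a^2+b^2=2-2\cos(\pi/6)=2a<0.268$. Then
$$be^{-at_0}-a=b(e^{-at_0}-x)>\tfrac12\Big(\frac1{3.57}-0.26795\Big)>\tfrac12(0.2801-0.26795)>0.006 ,$$
so $I(3\pi)<-0.006/(2\cdot0.268)=-0.006/0.536<-0.011$. $\blacksquare$

**Remark (why $12$).** $I$ increases from $I(0)=0$ on $[0,\pi/(2b)]$, and its later local minima are at $bt=\frac{3\pi}2+2\pi n$, with values $(a-be^{-at})/(2(a^2+b^2))$ that increase with $t$. So $I>0$ on $(0,\infty)$ exactly when $xe^{3\pi x/2}>1$. For $3\le p\le11$ we have $x\ge\tan(\pi/11)>\pi/11>0.285$ and $xe^{3\pi x/2}>0.285\cdot e^{1.34}>0.285\cdot3.8>1$. Thus for $p\le 11$ this particular function $I$ never becomes negative.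

What is this for? Make the clock emit events, at a rate that is slightly larger near the top ($g$ near $1$) than near the bottom. Immediately after an event, the walker is more likely to be near the top than it is at a typical time. One might guess that the next event then comes sooner than it would from a typical time. Over three quarters of a turn, the negative integral $I(t_0)$ says the opposite, and this will disprove a conjecture.

## 2. Two stationary starts and the function $G$

**Definition (MAP, MMPP).** A Markovian arrival process (MAP) of order $p$ is given by two $p\times p$ matrices $C$ and $D$, where $D\ge0$ entrywise, $D\ne0$, $C$ has nonnegative off-diagonal entries, and $Q=C+D$ is the generator of an irreducible continuous-time Markov chain (so $(C+D)\mathbf 1=\mathbf 0$). The background chain moves according to $Q$; transitions governed by $D$ produce events, and those governed by $C$ do not. A Markov modulated Poisson process (MMPP) is a MAP with $D=\mathrm{diag}(\lambda_1,\dots,\lambda_p)$,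 $\lambda_i\ge0$ not all zero. Equivalently $C=Q-D$ with $Q$ an irreducible generator: while the background chain $X$ is in state $i$, events occur as a Poisson process of rate $\lambda_i$.

For instance, $C=-I$ and $D=\begin{pmatrix}0&1\\1&0\end{pmatrix}$ form a MAP in which every jump of the chain is an event. It is not an MMPP, since $D$ is not diagonal.

**Definition (the two starts).** Let $\boldsymbol\pi$ be the stationary distribution of $Q$. Starting $X$ from $\boldsymbol\pi$ makes the point process time-stationary. Let $\boldsymbol\alpha=\boldsymbol\pi D/(\boldsymbol\pi D\mathbf 1)$. It is the stationary distribution of the chain embedded at event epochs, whose transition matrix is $(-C)^{-1}D$; starting from $\boldsymbol\alpha$ makes the process event-stationary.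

The matrix $C$ is invertible (Lemma 3 below shows that all its eigenvalues have negative real part). Since $\boldsymbol\pi Q=\mathbf 0$ gives $\boldsymbol\pi D=\boldsymbol\pi(-C)$, we get $\boldsymbol\alpha(-C)^{-1}D=\boldsymbol\pi D/(\boldsymbol\pi D\mathbf 1)=\boldsymbol\alpha$, as claimed. For an MMPP, $\alpha_i$ is proportional to $\pi_i\lambda_i$: the state seen just after an event is biased toward high rates.

**Definition (orders).** For an initial law $\boldsymbol\beta$ of the chain, $T_1^{\boldsymbol\beta}$ is the time until the first event; $P(T_1^{\boldsymbol\beta}>t)=\boldsymbol\beta e^{Ct}\mathbf 1$. We write $X\ge_{\rm st}Y$ if $P(X>t)\ge P(Y>t)$ for all $t\ge0$. The Laplace transform order compares $Ee^{-zX}\le Ee^{-zY}$ for all $z\ge0$; it is implied by $X\ge_{\rm st}Y$ for nonnegative variables, since $Ee^{-zX}=1-z\int_0^\infty e^{-zt}P(X>t)\,dt$. The hazard rate of a variable with survival function $S$ is $-S'/S$. The squared coefficient of variation is the variance divided by the squared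 mean. As an example of all three, if $X$ and $Y$ are exponential with rates $1$ and $2$, then $X\ge_{\rm st}Y$ because $e^{-t}\ge e^{-2t}$, the hazard rates are the constants $1$ and $2$, and both squared coefficients of variation are $1$.

Azam Asanjarani and Yoni Nazarathy, in "Stationary Markovian Arrival Processes, Results and Open Problems", arXiv:1905.01736 (2019), pose the following.

**Conjecture.** For an irreducible MMPP, $T_1^{\boldsymbol\pi}\ge_{\rm st}T_1^{\boldsymbol\alpha}$. Equivalently, $(\boldsymbol\pi-\boldsymbol\alpha)e^{Ct}\mathbf 1\ge0$ for all $t\ge0$.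

In words: from an event, the wait for the next event is stochastically no longer than the wait from a typical time. We shall see that the conjecture is false for every order $p\ge12$ (Theorem 2), with a ratio of survival probabilities that can be arbitrarily bad (Theorem 3), and that it is true for all MMPPs of order $p\le3$ (Theorem 6), for reversible chains (Theorem 1) and for one exceptional rate (Theorem 5). A weaker ordering always holds (Theorem 4). The orders $4\le p\le11$ are not settled here.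

**Notation.** Throughout, $C=Q-D$ is a finite irreducible MMPP, $q_{ij}$ ($i\ne j$) are the rates of $Q$, $q_i=\sum_{j\ne i}q_{ij}$, $\lambda=(\lambda_i)$, and
$$\lambda^*=\boldsymbol\pi D\mathbf 1>0,\qquad f=\lambda-\lambda^*\mathbf 1,\qquad V=\sum_i\pi_if_i^2,\qquad \langle g,h\rangle=\sum_i\pi_ig_ih_i .$$
Given the path of $X$, the events form a Poisson process with intensity $\lambda(X_s)$, so
$$S(t):=P(T_1^{\boldsymbol\pi}>t)=\boldsymbol\pi e^{Ct}\mathbf 1=E_{\boldsymbol\pi}\exp\Big(-\int_0^t\lambda(X_s)\,ds\Big).$$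
More generally, for a real vector $v$ the Feynman–Kac formula reads $\boldsymbol\beta e^{(Q-\mathrm{diag}\,v)t}h=E_{\boldsymbol\beta}\big[e^{-\int_0^tv(X_s)ds}h(X_t)\big]$.

Only one function has to be studied. Since $\boldsymbol\pi C=-\boldsymbol\pi D$, we have $S'(t)=-\boldsymbol\pi De^{Ct}\mathbf 1$, so $P(T_1^{\boldsymbol\alpha}>t)=-S'(t)/\lambda^*$. With
$$G(t):=\lambda^*S(t)+S'(t)\quad\text{we get}\quad P(T_1^{\boldsymbol\pi}>t)-P(T_1^{\boldsymbol\alpha}>t)=\frac{G(t)}{\lambda^*}.\tag{2}$$
The conjecture says $G\ge0$ on $[0,\infty)$. Dividing by $S>0$, it says that the hazard rate $-S'/S$ of $T_1^{\boldsymbol\pi}$ never exceeds $\lambda^*=-S'(0)/S(0)$, its initial value. If $\lambda$ is constant, then $S=e^{-\lambda^*t}$ and $G\equiv0$.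

Two values are always available: $G(0)=\lambda^*-\lambda^*=0$, and, since $S''(0)=(\boldsymbol\pi C)(C\mathbf 1)=(\boldsymbol\pi D)(D\mathbf 1)=\sum_i\pi_i\lambda_i^2$,
$$G'(0)=-\lambda^{*2}+\sum_i\pi_i\lambda_i^2=V .\tag{3}$$

**Two states, by hand.** Let $p=2$ with $\lambda_1\ne\lambda_2$. The eigenvalues of $C$ have discriminant $(c_{11}-c_{22})^2+4c_{12}c_{21}>0$, so they are real and distinct, $-\mu>-\nu$. As $G$ is a combination of $e^{-\mu t}$ and $e^{-\nu t}$ with $G(0)=0$ and $G'(0)=V$,
$$G(t)=V\,\frac{e^{-\mu t}-e^{-\nu t}}{\nu-\mu}>0\qquad(t>0).$$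
For $Q=\begin{pmatrix}-1&1\\1&-1\end{pmatrix}$ and $\lambda=(2,0)$ one has $\boldsymbol\pi=(\frac12,\frac12)$, $\boldsymbol\alpha=(1,0)$, $\lambda^*=V=1$, eigenvalues $-2\pm\sqrt2$ of $C$, and $G(t)=e^{-2t}\sinh(\sqrt2\,t)/\sqrt2$.

## 3. Reversible chains: log-convex survival functions

The natural way to bound the hazard rate by its initial value is to show that it never increases, that is, that $\log S$ is convex. For reversible chains this works.

**Theorem 1.** If $Q$ is reversible ($\pi_iq_{ij}=\pi_jq_{ji}$), the conjecture holds. Moreover, the hazard rate of $T_1^{\boldsymbol\pi}$ is nonincreasing, and at each $t$ it is bounded above by the hazard rate of $T_1^{\boldsymbol\alpha}$.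

**Proof.** Reversibility means that $Q$, and hence $D-Q=-C$, is self-adjoint for $\langle\cdot,\cdot\rangle$. Let $\varphi_k$ be an orthonormal eigenbasis of $-C$ with real eigenvalues $\nu_k$. Then
$$S(t)=\langle\mathbf 1,e^{Ct}\mathbf 1\rangle=\sum_kw_ke^{-\nu_kt},\qquad w_k=\langle\mathbf 1,\varphi_k\rangle^2\ge0 .$$
By Cauchy–Schwarz with the nonnegative weights $w_ke^{-\nu_kt}$,
$$S'^2=\Big(\sum_kw_ke^{-\nu_kt}\nu_k\Big)^2\le\Big(\sum_kw_ke^{-\nu_kt}\Big)\Big(\sum_kw_ke^{-\nu_kt}\nu_k^2\Big)=S\,S'' .$$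
So $(-S'/S)'=(S'^2-SS'')/S^2\le0$. The hazard rate is nonincreasing, hence $-S'(t)/S(t)\le-S'(0)/S(0)=\lambda^*$, that is, $G\ge0$. Also $-S'=\lambda^*P(T_1^{\boldsymbol\alpha}>t)>0$, and dividing $S'^2\le SS''$ by $S\cdot(-S')$ gives $-S'/S\le S''/(-S')$. The right side is the hazard rate of $T_1^{\boldsymbol\alpha}$, whose survival function is $-S'/\lambda^*$. $\blacksquare$

The proof uses self-adjointness to get $w_k=\langle\mathbf 1,\varphi_k\rangle^2\ge0$ and real exponents. For a general $Q$ both are lost: eigenvalues may be complex, and the weight of an eigenvalue is a product of two different numbers, one from a left and one from a right eigenvector. In the next section we shall see that log-convexity itself then fails, and afterwards that its consequence $G\ge0$ can fail too.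

## 4. Slow modulation turns $G$ into the integral of the autocovariance

The aim is to read off the sign of $G$ from something computable. Let the rates be $\lambda=\varepsilon(1+g)$ with $\varepsilon$ small and expand in $\varepsilon$.

**Lemma 2.** Let $Q$ be any irreducible generator, $g$ a vector with $|g_i|\le1$ and $E_{\boldsymbol\pi}g(X_0)=0$, let $\varepsilon>0$, $\lambda=\varepsilon(1+g)$, $R(s)=E_{\boldsymbol\pi}[g(X_0)g(X_s)]$. Then $\lambda^*=\varepsilon$, $G=e^{-\varepsilon t}\psi'$ with $\psi(t)=E_{\boldsymbol\pi}\exp(-\varepsilon\int_0^tg(X_s)ds)$, and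
$$\Big|\psi'(t)-\varepsilon^2\int_0^tR(s)\,ds\Big|\le\tfrac12\varepsilon^3t^2e^{\varepsilon t}.\tag{4}$$

**Proof.** Clearly $\lambda^*=\varepsilon$ and $S=e^{-\varepsilon t}\psi$, so $S'=-\varepsilon S+e^{-\varepsilon t}\psi'$ and $G=\varepsilon S+S'=e^{-\varepsilon t}\psi'$. By Feynman–Kac $\psi(t)=\boldsymbol\pi e^{At}\mathbf 1$ with $A=Q-\varepsilon\,\mathrm{diag}(g)$. Differentiate and use $A\mathbf 1=-\varepsilon g$:
$$\psi'(t)=\boldsymbol\pi e^{At}A\mathbf 1=-\varepsilon\,\boldsymbol\pi e^{At}g=-\varepsilon E_{\boldsymbol\pi}\Big[g(X_t)e^{-y}\Big],\qquad y=\varepsilon\int_0^tg(X_s)\,ds .$$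
Write $e^{-y}=1-y+\rho$ with $|\rho|\le\frac{y^2}2e^{|y|}\le\frac12\varepsilon^2t^2e^{\varepsilon t}$. The term $1$ contributes $-\varepsilon E_{\boldsymbol\pi}g(X_t)=0$. The term $-y$ contributes $\varepsilon^2\int_0^tE_{\boldsymbol\pi}[g(X_s)g(X_t)]\,ds=\varepsilon^2\int_0^tR(t-s)\,ds=\varepsilon^2\int_0^tR(s)\,ds$. The term $\rho$ contributes at most $\varepsilon\cdot\frac12\varepsilon^2t^2e^{\varepsilon t}$ in absolute value. $\blacksquare$

The leading term has a direct meaning. Since $\alpha_i=\pi_i(1+g_i)$, we have $E_{\boldsymbol\alpha}g(X_s)=R(s)$. So $\int_0^tR$ is negative exactly when the event-stationary start expects fewer events in $[0,t]$ than the time-stationary one.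

For reversible $Q$ one has $R(s)=\langle g,e^{Qs}g\rangle=\langle e^{Qs/2}g,e^{Qs/2}g\rangle\ge0$, in agreement with Theorem 1. For the one-way clock of Section 1 with any $p\ge3$, $R$ changes sign at $\pi/(2b)$, and $I$ decreases strictly from $\pi/(2b)$ to $3\pi/(2b)$. By (4), for fixed $t$ and $\varepsilon\downarrow0$ we have $\psi'=\varepsilon^2I+O(\varepsilon^3)$, and by integration $\psi=1+O(\varepsilon^2)$; so the hazard rate $-S'/S=\varepsilon-\psi'/\psi$ equals $\varepsilon-\varepsilon^2I(t)+O(\varepsilon^3)$. It is therefore larger at $3\pi/(2b)$ than at $\pi/(2b)$ when $\varepsilon$ is small, and log-convexity fails. To violate the conjecture we need more, namely $I(t)<0$, and Lemma 1 supplies it for $p\ge12$.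

**Theorem 2.** (a) Let $p=12$, with states in $\mathbb Z_{12}$, $q_{i,i+1}=1$ and no other transitions, and $\lambda_i=10^{-4}(1+\cos(\pi i/6))$. Then $P(T_1^{\boldsymbol\pi}>t)<P(T_1^{\boldsymbol\alpha}>t)$ at $t=3\pi$.
(b) For every $p\ge12$, the cyclic chain on $\mathbb Z_p$ with $q_{i,i+1}=1$ and $\lambda_i=\varepsilon(1+\cos(2\pi i/p))$ violates the conjecture for all sufficiently small $\varepsilon>0$.

**Proof.** By (4), $\psi'(t_0)\le\varepsilon^2\big[I(t_0)+\frac12\varepsilon t_0^2e^{\varepsilon t_0}\big]$. For (b), Lemma 1 gives $I(t_0)<0$ at the fixed time $t_0=3\pi/(2b)$, so the bracket is negative for all small $\varepsilon$. Then $G(t_0)=e^{-\varepsilon t_0}\psi'(t_0)<0$, and (2) gives the violation.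

For (a), $t_0=3\pi<9.43$ and $\varepsilon=10^{-4}$, so $\frac12\varepsilon t_0^2e^{\varepsilon t_0}<\frac12\cdot10^{-4}\cdot88.93\cdot1.001<0.0045$, while $I(3\pi)<-0.011$ by Lemma 1. The bracket is negative, so $G(3\pi)<0$, and (2) gives the claim. $\blacksquare$

## 5. A fast cycle with all its events in a short arc: unbounded ratios

With $\lambda$ small, the two survival probabilities differ only slightly. To make the failure strong, let the walk be nearly deterministic (many fast small steps) and concentrate the event rate in a short arc. An event can only occur in this arc. Starting inside the arc and running for almost one turn, the walker crosses only the rest of the arc, while a typical start crosses the whole arc.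

**Theorem 3.** For each $L>0$,
$$\sup\frac{P(T_1^{\boldsymbol\alpha}>t)}{P(T_1^{\boldsymbol\pi}>t)}\ge\frac{e^L-1}L ,$$
where the supremum is over all irreducible MMPPs and all $t\ge0$. So there is no constant $K$ with $P(T_1^{\boldsymbol\alpha}>t)\le K\,P(T_1^{\boldsymbol\pi}>t)$ for all MMPPs and all $t$.

**Proof.** **Step 1: the processes.** This step puts all of them on one probability space. Fix $w\in(0,\frac12)$ and let $\bar\lambda$ be the $1$-periodic function equal to $L/w$ on $[0,w)$ and $0$ on $[w,1)$. On $\mathbb Z_p$ let $q_{i,i+1}=p$, $\lambda_i=\bar\lambda(i/p)$, and put $t=1-w$. This is an irreducible MMPP, with $\lambda_0=L/w>0$. Let $\Theta$ be uniform on $[0,1)$ and $N$ an independent unit-rate Poisson process. Then $X_s=\lfloor p\Theta\rfloor+N(ps)$ mod $p$ is the stationary chain. With $Y_s=(\lfloor p\Theta\rfloor+N(ps))/p$ we have $\lambda(X_s)=\bar\lambda(Y_s)$.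

**Step 2: $Y_s$ is close to $\Theta+s$.** This step replaces the walk by a rotation. For $s\le t$,
$$|Y_s-(\Theta+s)|\le\eta_p:=\frac1p+\sup_{s\le t}\Big|\frac{N(ps)}p-s\Big| .$$
$N(ps)/p-s$ is a martingale with variance $s/p$, so Doob's inequality gives $E\sup_{s\le t}|N(ps)/p-s|^2\le4t/p$. Hence $\eta_p\to0$ in probability.

**Step 3: the integrated rates converge.** The discontinuities of $\bar\lambda$ lie in $\mathbb Z\cup(w+\mathbb Z)$. So $\bar\lambda(Y_s)\ne\bar\lambda(\Theta+s)$ is possible only if $\Theta+s$ is within $\eta_p$ of this set. As $s$ runs over $[0,t]$, $\Theta+s$ runs over an interval of length less than $1$. When $\eta_p<\frac12$, the integers within $\eta_p$ of this interval lie in an interval of length less than $2$, so there are at most two of them, and likewise at most two points of $w+\mathbb Z$. Each of these at most four points accounts for a set of measure at most $2\eta_p$. So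
$$\Big|\int_0^t\bar\lambda(Y_s)\,ds-\int_0^t\bar\lambda(\Theta+s)\,ds\Big|\le\frac Lw\cdot8\eta_p\quad\text{on }\{\eta_p<\tfrac12\},$$
and the difference tends to $0$ in probability. Also $\bar\lambda(Y_0)=\bar\lambda(\lfloor p\Theta\rfloor/p)\to\bar\lambda(\Theta)$ almost surely, since almost surely $\Theta\notin\{0,w\}$.

**Step 4: the limits.** As $\alpha_i=\pi_i\lambda_i/\lambda^*$,
$$P(T_1^{\boldsymbol\alpha}>t)=\frac{E\big[\bar\lambda(Y_0)e^{-\int_0^t\bar\lambda(Y_s)ds}\big]}{E\bar\lambda(Y_0)},\qquad E\bar\lambda(Y_0)\to E\bar\lambda(\Theta)=L .$$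
By bounded convergence, as $p\to\infty$,
$$P(T_1^{\boldsymbol\pi}>t)\to\int_0^1e^{-\int_0^t\bar\lambda(\theta+s)ds}\,d\theta,\qquad P(T_1^{\boldsymbol\alpha}>t)\to\frac1w\int_0^we^{-\int_0^t\bar\lambda(\theta+s)ds}\,d\theta .$$

**Step 5: evaluation.** The path covers $[\theta,\theta+1-w]$. If $\theta\in[0,w)$, it stays below $1$, so it spends time $w-\theta$ in the arc. If $\theta\in[w,2w)$, it starts outside the arc and ends at $\theta+1-w\in[1,1+w)$, so it spends time $\theta-w$ in the arc. If $\theta\in[2w,1)$, it ends in $[1+w,2-w)$ and crosses the whole arc once, spending time $w$. Each unit of time in the arc costs $L/w$, and $\int_0^we^{-(L/w)v}dv=w(1-e^{-L})/L$. So the limits are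
$$\frac{2w(1-e^{-L})}L+(1-2w)e^{-L}\qquad\text{and}\qquad\frac{1-e^{-L}}L$$
for $\boldsymbol\pi$ and $\boldsymbol\alpha$. The supremum is at least the ratio of these limits for each $w$. As $w\downarrow0$, this ratio tends to $\frac{1-e^{-L}}{Le^{-L}}=\frac{e^L-1}L$. This is unbounded in $L$, so no constant $K$ exists. $\blacksquare$

## 6. Inequalities that every MMPP satisfies

A violation is confined to intermediate times, and on average the conjectured direction is right. The behavior for large $t$ comes from the leading eigenvalue of $C$.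

**Lemma 3.** $C$ has a simple real eigenvalue $-\mu$ with right and left eigenvectors $r>0$, $\ell>0$, $\ell r=1$, and all other eigenvalues have real part $<-\mu$; moreover $\mu>0$. With $\delta:=\lambda^*-\mu$ and $s_*:=(\boldsymbol\pi r)(\ell\mathbf 1)>0$, $e^{\mu t}G(t)\to\delta s_*$ as $t\to\infty$. If $\lambda$ is not constant, then $\delta>0$.

**Proof.** For large $c$, $C+cI$ is nonnegative and irreducible with positive diagonal, hence primitive. Perron–Frobenius gives a simple positive eigenvalue larger than the modulus of every other eigenvalue, with positive eigenvectors. Subtracting $c$ gives the statement about $-\mu$. From $\ell C=-\mu\ell$ and $C\mathbf 1=-D\mathbf 1$ we get $\mu\,\ell\mathbf 1=\ell D\mathbf 1>0$, so $\mu>0$.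

It follows that $e^{\mu t}e^{Ct}\to r\ell$, so $e^{\mu t}S\to s_*$ and $e^{\mu t}S'=e^{\mu t}\boldsymbol\pi Ce^{Ct}\mathbf 1\to-\mu s_*$. Hence $e^{\mu t}G\to(\lambda^*-\mu)s_*$.

From $(Q-D)r=-\mu r$ we get $\lambda_i-\mu=(Qr)_i/r_i=\sum_{j\ne i}q_{ij}(r_j/r_i-1)$. Average over $\boldsymbol\pi$ and use $x-1\ge\log x$:
$$\delta=\sum_{i\ne j}\pi_iq_{ij}\Big(\frac{r_j}{r_i}-1\Big)\ge\sum_{i\ne j}\pi_iq_{ij}(\log r_j-\log r_i)=\boldsymbol\pi Q\log r=0 .$$
Equality forces $r_i=r_j$ whenever $q_{ij}>0$; then $r$ is constant by irreducibility, $Qr=0$, and $\lambda_i=\mu$ for all $i$. $\blacksquare$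

**Theorem 4.** For every irreducible MMPP:

(a) $P(T_1^{\boldsymbol\pi}>t)\ge e^{-\lambda^*t}$ for all $t$, that is, $T_1^{\boldsymbol\pi}\ge_{\rm st}\mathrm{Exp}(\lambda^*)$.

(b) $Ee^{-zT_1^{\boldsymbol\pi}}\le Ee^{-zT_1^{\boldsymbol\alpha}}$ for all $z\ge0$. Moreover $ET_1^{\boldsymbol\pi}\ge ET_1^{\boldsymbol\alpha}=1/\lambda^*$; equivalently, the squared coefficient of variation of $T_1^{\boldsymbol\alpha}$ is at least $1$. For nonconstant $\lambda$ the inequalities in (a) and (b) are strict (for $t,z>0$).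

(c) If $\lambda$ is not constant, then $G(t)>0$ for all sufficiently small $t>0$ and for all sufficiently large $t$.

**Proof.** (a) By Jensen's inequality, $S(t)\ge\exp\big(-E_{\boldsymbol\pi}\int_0^t\lambda(X_s)ds\big)=e^{-\lambda^*t}$. If $\lambda$ is not constant and $t>0$, the integral is not a constant random variable, because with positive probability $X$ stays in any given state $i$ during $[0,t]$ and the integral is $\lambda_it$. Then the inequality is strict.

(b) Since $\mu>0$, $S$ decays exponentially, and $\phi(z)=\int_0^\infty e^{-zt}S(t)\,dt$ is finite for $z\ge0$. By (a), $\phi(z)\ge1/(z+\lambda^*)$. The two survival functions are $S$ and $-S'/\lambda^*$, with transforms $\phi$ and $(1-z\phi)/\lambda^*$. Hence $Ee^{-zT_1^{\boldsymbol\pi}}=1-z\phi$ and $Ee^{-zT_1^{\boldsymbol\alpha}}=1-z(1-z\phi)/\lambda^*$, so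
$$Ee^{-zT_1^{\boldsymbol\alpha}}-Ee^{-zT_1^{\boldsymbol\pi}}=\frac z{\lambda^*}\big[(\lambda^*+z)\phi(z)-1\big]\ge0 .$$
Next, $ET_1^{\boldsymbol\pi}=\phi(0)\ge1/\lambda^*$ and $ET_1^{\boldsymbol\alpha}=\int_0^\infty(-S'/\lambda^*)\,dt=1/\lambda^*$. Finally,
$$E(T_1^{\boldsymbol\alpha})^2=2\int_0^\infty t\,\frac{-S'(t)}{\lambda^*}\,dt=\frac2{\lambda^*}\int_0^\infty S\,dt=\frac{2ET_1^{\boldsymbol\pi}}{\lambda^*},$$
so the squared coefficient of variation of $T_1^{\boldsymbol\alpha}$ is $2\lambda^*ET_1^{\boldsymbol\pi}-1$, which is at least $1$ exactly when $ET_1^{\boldsymbol\pi}\ge1/\lambda^*$. Strictness follows from strictness in (a).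

(c) $G(0)=0$ and $G'(0)=V>0$ by (3); for large $t$ use Lemma 3. $\blacksquare$

By (c), for a fixed MMPP with nonconstant $\lambda$ the stochastic order can fail only for $t$ in a compact subset of $(0,\infty)$.

## 7. One exceptional rate: an excursion formula for the transform of $G$

When all rates but one agree, the chain may be arbitrarily irreversible and the order still holds. The reason is that $G$ only sees the visits to one state, and those form a renewal structure.

**Theorem 5.** For any $p$ and any irreducible $Q$, the conjecture holds if all $\lambda_i$ except possibly one are equal.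

**Proof.** If $\lambda$ is constant, $G\equiv0$. Otherwise $p\ge2$; let $\lambda_0=c_0+\theta$ and $\lambda_i=c_0$ for $i\ne0$, with $\theta\ne0$ of either sign.

**Step 1: remove the common rate.** Let $e_0$ be the unit vector of state $0$, $E_0=e_0e_0^{\top}$, and $S_\theta(t)=\boldsymbol\pi e^{(Q-\theta E_0)t}\mathbf 1$. Then $S=e^{-c_0t}S_\theta$ and $\lambda^*=c_0+\theta\pi_0$, so $G=e^{-c_0t}G_\theta$ with $G_\theta=\theta\pi_0S_\theta+S_\theta'$. It suffices to show $G_\theta\ge0$.

**Step 2: the transform of $G_\theta$.** Let $z>|\theta|$. By Feynman–Kac the entries of $e^{(Q-\theta E_0)t}$ are at most $e^{|\theta|t}$, so the transforms below converge. Let $R_{00}(z)$ be the $(0,0)$ entry of $(zI-Q)^{-1}=\int_0^\infty e^{-zt}e^{Qt}dt$. Then $0<R_{00}\le1/z$ and $1+\theta R_{00}>0$. Sherman–Morrison, with $\boldsymbol\pi(zI-Q)^{-1}=\boldsymbol\pi/z$ and $(zI-Q)^{-1}\mathbf 1=\mathbf 1/z$, gives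
$$\hat S_\theta=\boldsymbol\pi(zI-Q+\theta E_0)^{-1}\mathbf 1=\frac1z-\frac{\theta\pi_0}{z^2(1+\theta R_{00})}.$$
As $S_\theta(0)=1$, $\hat G_\theta=(\theta\pi_0+z)\hat S_\theta-1$, so
$$\hat G_\theta=\frac{\theta\pi_0}z-\frac{\theta\pi_0(\theta\pi_0+z)}{z^2(1+\theta R_{00})}=\frac{\theta\pi_0\big[z(1+\theta R_{00})-\theta\pi_0-z\big]}{z^2(1+\theta R_{00})}=\theta^2\pi_0\frac{zR_{00}-\pi_0}{z^2(1+\theta R_{00})} .$$
Note that $\theta$ now enters the numerator through its square.

**Step 3: excursions away from $0$.** This step expresses $R_{00}$ and $\pi_0$ by one random variable. Let $q=q_0$, let $U$ be the duration of an excursion away from $0$, from the jump out of $0$ to the return, $u(z)=Ee^{-zU}$, and $m_U=EU<\infty$. Started at $0$, the chain stays there for an $\mathrm{Exp}(q)$ time, then is away for an independent time $U$, then starts afresh. So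
$$R_{00}=\frac1{z+q}+\frac q{z+q}\,u\,R_{00},\qquad\text{that is,}\qquad R_{00}=\frac1{z+q-qu}.$$
This holds for all $z>0$. Since $zR_{00}(z)\to\pi_0$ as $z\downarrow0$ and $(1-u)/z\to m_U$, $\pi_0=1/(1+qm_U)$. Hence
$$zR_{00}-\pi_0=\pi_0R_{00}\big[z(1+qm_U)-z-q(1-u)\big]=q\pi_0R_{00}\big[m_Uz-(1-u)\big],$$
and $1+\theta R_{00}=R_{00}(z+\theta+q-qu)$. Inserting both,
$$\hat G_\theta(z)=\theta^2\pi_0^2q\Big[\frac{m_U}z-\frac{1-u(z)}{z^2}\Big]\cdot\frac1{z+\theta+q-qu(z)} .$$

**Step 4: positivity of both factors.** The transform of $P(U>t)$ is $(1-u)/z$, so the bracket is the transform of $m_U-\int_0^tP(U>y)\,dy=\int_t^\infty P(U>y)\,dy\ge0$. Since $z+\theta+q>q\ge qu$, the last factor is the convergent series $\sum_{n\ge0}q^nu^n/(z+\theta+q)^{n+1}$. Here $1/(z+c)^{n+1}$ is the transform of $t^ne^{-ct}/n!$, and $u^n$ is the transform of the law of a sum of $n$ independent copies of $U$. So each term is the transform of a nonnegative function. By Tonelli's theorem the series is the transform of the sum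 of these functions; the sum is finite almost everywhere because its transform is finite. The product of the two factors is the transform of a convolution of nonnegative functions. By uniqueness of Laplace transforms $G_\theta$ is almost everywhere equal to a nonnegative function, and by continuity $G_\theta\ge0$. $\blacksquare$

## 8. Order at most three

**Theorem 6.** The conjecture holds for every irreducible MMPP of order $p\le3$.

For $p=1$, $\lambda$ is constant. For $p=2$, use Theorem 5. So let $p=3$. If $\lambda$ is constant then $G\equiv0$; let $\lambda$ be nonconstant, so $V>0$, and use $\mu$, $\delta>0$, $s_*>0$ from Lemma 3.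

### 8.1 Real spectrum: counting zeros

The aim is to exclude a negative value by counting zeros. Suppose that all eigenvalues $\rho_1,\rho_2,\rho_3$ of $C$ are real and that $G(t_1)<0$ for some $t_1>0$. As $G>0$ near $0^+$ and for large $t$ (Theorem 4(c)), $G$ has zeros $0<\tau_1<t_1<\tau_2$, in addition to the zero at $0$. Let $\partial=d/dt$. By Cayley–Hamilton, $(\partial-\rho_1)(\partial-\rho_2)(\partial-\rho_3)G=0$, because $G=(\lambda^*\boldsymbol\pi-\boldsymbol\pi D)e^{Ct}\mathbf 1$. Since $(\partial-\rho)h=e^{\rho t}(e^{-\rho t}h)'$, Rolle's theorem gives a zero of $(\partial-\rho)h$ strictly between two zeros of $h$. So $h_1=(\partial-\rho_1)G$ has at least two zeros and $h_2=(\partial-\rho_2)h_1$ at least one. But $(\partial-\rho_3)h_2=0$, so $h_2$ is a multiple of $e^{\rho_3t}$, and having a zero it vanishes identically. Then $h_1$ is a multiple of $e^{\rho_2t}$ with a zero, so $h_1\equiv0$, and in the same way $G\equiv0$. This contradicts $G'(0)=V>0$. So $G\ge0$.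

If $C$ has a nonreal pair of eigenvalues, $G$ contains oscillating terms and this count is not available. This does happen: for the one-way $3$-cycle, $Q$ has eigenvalues $0$ and $-\frac32\pm\frac{\sqrt3}2\mathrm i$, and $C=Q-D$ still has a nonreal pair when $D$ is small.

### 8.2 Nonreal spectrum

Let $H=-C=D-Q$. By Lemma 3 its eigenvalues are $\mu$ and $\mu+a\pm\mathrm ib$ with $a,b>0$ (these $a,b$ are now attached to $H$, not to the clock of Section 1).

**Step 1: a normal form, and an explicit formula for $G$.** In a basis adapted to $\mathbf 1$ and $f$, the matrix of $H$ is tridiagonal. Let $\sigma=\sqrt V$ and let $e_0=\mathbf 1$, $e_1=f/\sigma$, $e_2$ be orthonormal for $\langle\cdot,\cdot\rangle$; this is possible since $\langle\mathbf 1,f\rangle=0$ and $\langle f,f\rangle=V$. From $H\mathbf 1=\lambda=\lambda^*e_0+\sigma e_1$ and $\langle\mathbf 1,Hg\rangle=\langle\lambda,g\rangle-\boldsymbol\pi Qg=\langle\lambda,g\rangle$, the matrix $M=(\langle e_i,He_j\rangle)$ is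
$$M=\begin{pmatrix}\lambda^*&\sigma&0\\\sigma&k_1&\xi\\0&\eta&k_2\end{pmatrix}.$$
If $\xi\eta>0$, conjugation by a diagonal matrix makes $M$ symmetric. If $\xi\eta=0$, its eigenvalues are $k_2$ and those of a symmetric $2\times2$ block. In both cases the eigenvalues are real. Hence
$$m:=-\xi\eta>0 .$$
Since $S=\langle\mathbf 1,e^{-Ht}\mathbf 1\rangle$ and $S'=-\langle\mathbf 1,He^{-Ht}\mathbf 1\rangle=-\langle\lambda,e^{-Ht}\mathbf 1\rangle$, we have $G=-\langle f,e^{-Ht}\mathbf 1\rangle=-\sigma(e^{-Mt})_{10}$. So $\hat G(z)=-\sigma\big[(z+M)^{-1}\big]_{10}$. By Cramer's rule this entry is $-1/\det(z+M)$ times the minor with row $0$ and column $1$ deleted, and that minor is $\det\begin{pmatrix}\sigma&\xi\\0&z+k_2\end{pmatrix}=\sigma(z+k_2)$. So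
$$\hat G(z)=\frac{V(z+k_2)}{\det(z+H)} .$$
Put $\kappa:=k_2-\mu$ and $F(t):=e^{\mu t}G(t)$. Then $\hat F(z)=\hat G(z-\mu)=V\dfrac{z+\kappa}{z((z+a)^2+b^2)}$. Here $1/((z+a)^2+b^2)$ is the transform of $e^{-at}\frac{\sin bt}b$, and division by $z$ integrates, with $\int_0^te^{-as}\frac{\sin bs}b\,ds=\frac{1-e^{-at}(\cos bt+\frac ab\sin bt)}{a^2+b^2}$ (differentiate to check). Thus
$$F(t)=V\Big[\frac{e^{-at}\sin bt}b+\kappa\,\frac{1-e^{-at}(\cos bt+\frac ab\sin bt)}{a^2+b^2}\Big].\tag{5}$$
As $t\to\infty$, $F\to V\kappa/(a^2+b^2)$, and this limit is $\delta s_*>0$ by Lemma 3. So $\kappa>0$.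

**Step 2: it suffices that $\kappa\ge b^2/a$.** In (5) the danger is a small $\kappa$, since then the oscillating term dominates. Put $x=a/b$ and $\tau=bt$. Dividing (5) by $V\kappa/(a^2+b^2)>0$,
$$\frac{a^2+b^2}{V\kappa}F(t)=1-e^{-x\tau}(\cos\tau-\beta\sin\tau),\qquad\beta=\frac{a^2+b^2}{\kappa b}-\frac ab .$$
Since $\kappa>0$, $\beta>-x$. If $\kappa\ge b^2/a$, then $\frac{a^2+b^2}{\kappa b}\le\frac{a(a^2+b^2)}{b^3}=x^3+x$, so $\beta\le x^3$. Assume this, and let $\tau\ge0$. We show $\cos\tau-\beta\sin\tau\le e^{x\tau}$.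

- If $\sin\tau\ge0$: $\cos\tau-\beta\sin\tau\le\cos\tau+x\sin\tau\le1+x\tau\le e^{x\tau}$.
- If $\sin\tau<0$ and $\beta\le0$: $\cos\tau-\beta\sin\tau\le\cos\tau\le1\le e^{x\tau}$.
- If $\sin\tau<0$ and $0<\beta\le x^3$: then $\tau>\pi$, and $\cos\tau-\beta\sin\tau\le\sqrt{1+\beta^2}\le\sqrt{1+x^6}\le1+x^3\le1+\frac{(\pi x)^3}6\le e^{\pi x}\le e^{x\tau}$.

So $F\ge0$ and $G\ge0$. It remains to prove $\kappa\ge b^2/a$. We do this through the shifted diagonal entries $y_i:=-C_{ii}-\mu=q_i+\lambda_i-\mu$ of $H$: first $y_i\ge b^2/a$ for every $i$, then $\kappa\ge\min_iy_i$.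

**Step 3: $y_i\ge b^2/a$ for every $i$.** The matrix $H-\mu$ has eigenvalues $0$, $a\pm\mathrm ib$. So its trace is $\sum_iy_i=2a$ and the sum of its principal $2$-minors is $a^2+b^2$:
$$a^2+b^2=\sum_{i<j}(y_iy_j-q_{ij}q_{ji})\le y_1(y_2+y_3)+y_2y_3\le y_1(2a-y_1)+\tfrac14(2a-y_1)^2=a^2+ay_1-\tfrac34y_1^2 .$$
So $b^2\le ay_1$. The same argument applies to $y_2$ and $y_3$.

**Step 4: $\kappa>\delta$.** This covers one case in Step 6. Let $k=k_1-\mu$. Then $M-\mu$ has diagonal $\delta,k,\kappa$. Its determinant is $0$, its trace is $2a$ and the sum of its principal $2$-minors is $a^2+b^2$: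
$$\delta(k\kappa+m)=V\kappa,\qquad\delta+k+\kappa=2a,\qquad(\delta k-V)+\delta\kappa+k\kappa+m=a^2+b^2 .$$
The first equation gives $\delta k-V=-\delta m/\kappa$. Inserting this and $\delta+k=2a-\kappa$ into the third,
$$a^2+b^2=\kappa(2a-\kappa)+m\Big(1-\frac\delta\kappa\Big).$$
If $\kappa\le\delta$, the right side would be at most $\kappa(2a-\kappa)\le a^2$, a contradiction since $b>0$. So $\kappa>\delta$.

**Step 5: a formula for $\kappa-\delta$ in the original coordinates.** This links $\kappa$, defined in the adapted basis, with the rates. Put $g_i=\pi_if_i$, so $\sum_ig_i=0$; put $\Pi=\pi_1\pi_2\pi_3$ and $s_{ij}=\frac12(\pi_iq_{ij}+\pi_jq_{ji})$. By stationarity $\sum_{j\ne i}\pi_jq_{ji}=\pi_iq_i$, so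
$$\sum_{j\ne i}s_{ij}=\pi_iq_i .\tag{6}$$
The formula is
$$\Pi V(\kappa-\delta)=s_{12}g_3^2+s_{13}g_2^2+s_{23}g_1^2-g_1g_2g_3 .\tag{7}$$
To prove it, note that $\kappa-\delta=k_2-\lambda^*$ and $k_2=\langle e_2,He_2\rangle=\lambda^*+\langle e_2,fe_2\rangle+\langle e_2,-Qe_2\rangle$, so
$$\kappa-\delta=d+\langle e_2,-Qe_2\rangle,\qquad d:=\langle e_2,fe_2\rangle .$$

For $d$: multiplication by $f$ is a self-adjoint operator with $\langle e_0,fe_0\rangle=0$, $\langle e_0,fe_1\rangle=\langle f,e_1\rangle=\sigma$ and $\langle e_0,fe_2\rangle=\langle f,e_2\rangle=0$. Its matrix is $\begin{pmatrix}0&\sigma&0\\\sigma&*&*\\0&*&d\end{pmatrix}$, with determinant $-Vd$. The determinant is also $f_1f_2f_3$. So $d=-f_1f_2f_3/V=-g_1g_2g_3/(\Pi V)$.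

For the other term we write out $e_2$. Up to sign, $\pi_ie_2(i)=\rho(f_j-f_k)$ for cyclic $(i,j,k)$: this vector is orthogonal to $\mathbf 1$ because $\sum(f_j-f_k)=0$, and to $f$ because $f_1(f_2-f_3)+f_2(f_3-f_1)+f_3(f_1-f_2)=0$. Its squared norm is $\rho^2\sum_i(f_j-f_k)^2/\pi_i=\frac{\rho^2}\Pi\sum_{j<k}\pi_j\pi_k(f_j-f_k)^2=\rho^2V/\Pi$, by the usual formula for a variance. So $\rho^2=\Pi/V$. Then, with $\pi_1f_1+\pi_2f_2=-\pi_3f_3$,
$$e_2(1)-e_2(2)=\rho\,\frac{\pi_2(f_2-f_3)-\pi_1(f_3-f_1)}{\pi_1\pi_2}=\rho\,\frac{\pi_1f_1+\pi_2f_2-(\pi_1+\pi_2)f_3}{\pi_1\pi_2}=-\frac{\rho f_3}{\pi_1\pi_2}=-\frac{\rho g_3}\Pi,$$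
and cyclically. Finally, for any vector $e$, stationarity gives
$$\frac12\sum_{i\ne j}\pi_iq_{ij}(e(i)-e(j))^2=\sum_i\pi_iq_ie(i)^2-\sum_{i\ne j}\pi_iq_{ij}e(i)e(j)=\langle e,-Qe\rangle ,$$
and the left side is $\sum_{i<j}s_{ij}(e(i)-e(j))^2$. With $e=e_2$ and $k$ the third index, $\langle e_2,-Qe_2\rangle=\sum_{i<j}s_{ij}\frac{\rho^2g_k^2}{\Pi^2}=\frac1{\Pi V}\sum_{i<j}s_{ij}g_k^2$. Adding $d$ proves (7).

**Step 6: $\kappa\ge\min_iy_i$.** Of three real numbers, two have a product $\ge0$. Formula (7) is symmetric in the labels, so relabel such that $g_1g_3\ge0$, and substitute $g_2=-(g_1+g_3)$: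
$$\Pi V(\kappa-\delta)=g_3^2(s_{12}+s_{13})+g_1^2(s_{13}+s_{23})+2g_1g_3s_{13}+g_1g_3^2+g_1^2g_3 .$$
By (6) and $q_1=y_1+\mu-\lambda_1=y_1-\delta-f_1$, we have $s_{12}+s_{13}=\pi_1q_1=\pi_1(y_1-\delta)-g_1$. In the same way $s_{13}+s_{23}=\pi_3(y_3-\delta)-g_3$. The cubic terms cancel exactly, and
$$\Pi V(\kappa-\delta)=\pi_1(y_1-\delta)g_3^2+\pi_3(y_3-\delta)g_1^2+2g_1g_3s_{13} .\tag{8}$$
Let $y=\min(y_1,y_3)$. If $y<\delta$, then $\kappa>\delta>y$ by Step 4. If $y\ge\delta$, then, since $g_1g_3s_{13}\ge0$, the right side of (8) is at least $(y-\delta)(\pi_1g_3^2+\pi_3g_1^2)$. We compare this with $\Pi V$. By Cauchy–Schwarz,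
$$(g_1+g_3)^2\le\Big(\frac1{\pi_3}+\frac1{\pi_1}\Big)(\pi_3g_1^2+\pi_1g_3^2),\qquad\text{so}\qquad\pi_1\pi_3g_2^2\le(\pi_1+\pi_3)(\pi_3g_1^2+\pi_1g_3^2).$$
As $V=\sum_ig_i^2/\pi_i$,
$$\Pi V=\pi_2(\pi_3g_1^2+\pi_1g_3^2)+\pi_1\pi_3g_2^2\le(\pi_1+\pi_2+\pi_3)(\pi_3g_1^2+\pi_1g_3^2)=\pi_3g_1^2+\pi_1g_3^2 .$$
Hence $\Pi V(\kappa-\delta)\ge(y-\delta)\Pi V$, that is, $\kappa\ge y$. In all cases $\kappa\ge y\ge\min_iy_i\ge b^2/a$ by Step 3, and Step 2 gives $G\ge0$. $\blacksquare$
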